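\title{Log-ozone groups of graded polynomial Poisson algebras\\ and the rank over the center}

\begin{abstract}
Let $P$ be a polynomial ring in $n$ variables over a field of characteristic $p>0$, with a Poisson bracket that is homogeneous of degree $0$. We compare the order of the log-ozone group of $P$ with the rank of $P$ over its Poisson center. The order can exceed the rank: for every $n\ge 4$ there is such an algebra of rank $p^2$ whose log-ozone group has order $p^{n-1}$. In general the rank is a power $p^r$ and the group is finite; its order is at most the rank when no nonzero element acts nilpotently on linear forms, and at most $p^{n(r-1)-1}$ otherwise. The order is bounded by the rank for all algebras in $n$ variables if and only if $n\le 3$.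
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $\Bbbk$ is a field of characteristic $p>0$. A \emph{Poisson algebra} is a commutative $\Bbbk$-algebra $A$ with a bracket $\{\,,\}\colon A\times A\to A$ such that $(A,\{\,,\})$ is a Lie algebra and $\{a,-\}$ is a derivation of $A$ for each $a\in A$. A \emph{graded polynomial Poisson algebra} is a polynomial ring $P=\Bbbk[x_1,\dots,x_n]$, graded by $\deg x_i=1$, with a Poisson bracket that is homogeneous of degree $0$, that is, $\{P_i,P_j\}\subseteq P_{i+j}$. Thus each $\{x_i,x_j\}$ is a quadratic form.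

Two invariants of $P$ are compared in this paper. The first comes from the \emph{Poisson center} $Z(P)=\{z\in P:\{z,a\}=0\text{ for all }a\in P\}$. Every $p$-th power is central, because $\{a,b^p\}=pb^{p-1}\{a,b\}=0$. Hence $Z(P)\supseteq\Bbbk[x_1^p,\dots,x_n^p]$, and $P$ is a finitely generated $Z(P)$-module. Its rank $\operatorname{rk}_{Z(P)}(P)=\dim_K(P\otimes_{Z(P)}K)$, where $K=\operatorname{Frac}Z(P)$, measures how much of $P$ the bracket sees: it is $1$ for the zero bracket and never exceeds $p^n$.

The second invariant comes from elements that are central up to a factor. An element $f\in P$ is \emph{Poisson normal} if $\{a,f\}\in fP$ for all $a\in P$. If $f$ is also regular, which in the domain $P$ means $f\ne0$, then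
\[
\delta_f=f^{-1}\{-,f\}
\]
is a derivation of $P$, the \emph{log-ozone derivation} relative to $f$. The \emph{log-ozone group} $\operatorname{Loz}(P)$ is the group generated under addition by the derivations $\delta_f$, as $f$ runs over the regular Poisson normal elements. From now on \emph{normal} means nonzero and Poisson normal. Like a logarithmic derivative, $\delta$ turns products into sums, $\delta_{fg}=\delta_f+\delta_g$, and $\delta_f=0$ exactly when $f$ is central. So $\operatorname{Loz}(P)$ counts normal elements up to central factors. The following question comes from \cite{CGWZ}.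

\begin{quote}
\emph{Let $P$ be a graded polynomial Poisson algebra. Is $|\operatorname{Loz}(P)|\le\operatorname{rk}_{Z(P)}(P)$?}
\end{quote}

The simplest nonzero bracket suggests that the answer is yes.

\begin{example}\label{ex:plane}
Let $P=\Bbbk[x_1,x_2]$ with $\{x_1,x_2\}=c\,x_1x_2$ and $c\ne0$ (in two variables the Jacobi identity is automatic, see Lemma~\ref{lem:jacobi}). For $f=x_1^ax_2^b$ we have $\{x_1,f\}=cb\,x_1f$ and $\{x_2,f\}=-ca\,x_2f$. A polynomial is therefore central if and only if $p\mid a$ and $p\mid b$ for each of its monomials, so $Z(P)=\Bbbk[x_1^p,x_2^p]$ and the rank is $p^2$. The $p^2$ monomials with $0\le a,b<p$ form a basis of $P$ over $Z(P)$; they are normal, and their log-ozone derivations are pairwise distinct.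
\end{example}

There is also a tempting general argument. The operators $\{a,-\}$ are $Z(P)$-linear, and a normal element $f$ is a joint eigenvector for them: $\{a,f\}=\delta_f(a)f$. Joint eigenvectors with distinct systems of eigenvalues ought to be linearly independent over $Z(P)$, and there can be at most $\operatorname{rk}_{Z(P)}(P)$ independent elements. The flaw is that the eigenvalues $\delta_f(a)$ are elements of $P$, not of $Z(P)$. In Example~\ref{ex:plane} this is harmless, since $\delta_f(x_i)$ is a scalar multiple of $x_i$ and one can divide by $x_i$. In general it is fatal: the answer to the question is no, over every field of characteristic $p$.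

\begin{theorem}\label{thm:A}
Let $n\ge2$, $m=n-1$, and let $P=\Bbbk[x_1,\dots,x_m,y]$ with $\{x_i,x_j\}=0$ and $\{y,x_i\}=x_i^2$. Then $P$ is a graded polynomial Poisson algebra with $\operatorname{rk}_{Z(P)}(P)=p^2$ and $|\operatorname{Loz}(P)|\ge p^{n-1}$, and $|\operatorname{Loz}(P)|=p^{n-1}$ for $n\ge3$. Hence $|\operatorname{Loz}(P)|>\operatorname{rk}_{Z(P)}(P)$ for every $n\ge4$.
\end{theorem}

The log-ozone derivations found in this example act nilpotently on linear forms. The next theorem shows that such derivations are the only obstruction, and bounds their number.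

\begin{theorem}\label{thm:B}
Let $P$ be a graded polynomial Poisson algebra in $n$ variables. Then $\operatorname{rk}_{Z(P)}(P)=p^r$ for some $r\le n$, and $\operatorname{Loz}(P)$ is a finite elementary abelian $p$-group. It equals the set $\{\delta_f: f \text{ normal}\}$ and consists of commuting derivations of degree $0$, so that $\operatorname{Loz}(P)\subset\operatorname{End}_\Bbbk(P_1)$. The elements that act nilpotently on $P_1$ form a subgroup $N\subseteq\operatorname{Loz}(P)$.
\begin{enumerate}
\item[(1)] If $N=0$, then $|\operatorname{Loz}(P)|\le\operatorname{rk}_{Z(P)}(P)$.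
\item[(2)] If $N\ne0$, then $|\operatorname{Loz}(P)|\le p^{-2}\,|N|\operatorname{rk}_{Z(P)}(P)$ and $|N|\le p^{(r-1)(n-1)}$. Hence $|\operatorname{Loz}(P)|\le p^{\,n(r-1)-1}$.
\end{enumerate}
In particular, $|\operatorname{Loz}(P)|\le\operatorname{rk}_{Z(P)}(P)$ whenever $|N|\le p^2$. If $\operatorname{rk}_{Z(P)}(P)=p^2$ and $n\ge3$, then $|\operatorname{Loz}(P)|\le p^{n-1}$. This bound and both inequalities in \textup{(2)} are sharp for $r=2$ and $n\ge3$.
\end{theorem}

\begin{theorem}\label{thm:C}
If $n\le3$, then $|\operatorname{Loz}(P)|\le\operatorname{rk}_{Z(P)}(P)$ for every graded polynomial Poisson algebra $P$ in $n$ variables. Thus, over any field of characteristic $p$, the inequality holds for all $P$ in $n$ variables if and only if $n\le3$.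
\end{theorem}

Section~\ref{sec:fields} expresses the rank as a field degree, and Section~\ref{sec:counter} proves Theorem~\ref{thm:A} except for the equality, which already answers the question. After the basic properties of normal elements (Section~\ref{sec:normal}), Section~\ref{sec:weights} repairs the eigenvector argument for the quotient $\operatorname{Loz}(P)/N$, and Section~\ref{sec:nilpotent} bounds $N$ by means of $p$-th powers of derivations. Section~\ref{sec:three} proves Theorem~\ref{thm:C}.

\section{Brackets on generators, and the rank as a field degree}\label{sec:fields}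

A \emph{biderivation} of $P=\Bbbk[x_1,\dots,x_n]$ is a $\Bbbk$-bilinear map $P\times P\to P$ that is a derivation in each argument; it is \emph{alternating} if $\{a,a\}=0$ for all $a$. Writing $\partial_i=\partial/\partial x_i$, an alternating biderivation is given by
\begin{equation}\label{eq:bider}
\{a,b\}=\sum_{i<j}(\partial_ia\,\partial_jb-\partial_ja\,\partial_ib)\,\{x_i,x_j\},
\end{equation}
and any choice of the polynomials $\{x_i,x_j\}$, $i<j$, defines one by this formula.

\begin{lemma}\label{lem:jacobi}
An alternating biderivation of $P$ satisfies the Jacobi identity if and only if $J(a,b,c)=\{a,\{b,c\}\}+\{b,\{c,a\}\}+\{c,\{a,b\}\}$ vanishes on all triples of distinct variables.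
\end{lemma}

\begin{proof}
The map $J$ is trilinear and cyclically symmetric, and $J(a,a,c)=\{a,\{a,c\}\}+\{a,\{c,a\}\}=0$, so $J$ is alternating. Expanding by the Leibniz rule,
\begin{multline*}
J(aa',b,c)-aJ(a',b,c)-a'J(a,b,c)\\
=\{b,a\}\{c,a'\}+\{b,a'\}\{c,a\}+\{c,a\}\{a',b\}+\{c,a'\}\{a,b\}=0 .
\end{multline*}
So $J$ is a derivation in each argument and is determined by its values on triples of variables; triples with a repetition give $0$.
\end{proof}

Let $P$ be a graded polynomial Poisson algebra, $Z=Z(P)$, $F=\operatorname{Frac}P$ and $K=\operatorname{Frac}Z$. Formula \eqref{eq:bider} extends the bracket to an alternating biderivation of $F$. For a subfield $M\subseteq F$, let $\operatorname{Der}_M(F)$ be the $F$-vector space of derivations of $F$ that vanish on $M$; such derivations are $M$-linear. Recall that the kernel of a derivation of a field is a subfield.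

\begin{lemma}\label{lem:fields}
\begin{enumerate}
\item[(a)] $\operatorname{rk}_Z(P)=[F:K]=p^r$ for some $r\le n$.
\item[(b)] $K=\{u\in F:\{u,F\}=0\}=\{u\in F:\{x_i,u\}=0\text{ for all }i\}$.
\item[(c)] If $K\subseteq M\subsetneq M'\subseteq F$ are fields, then $[M':M]\ge p$. If $b\in F\setminus M$, then $[M(b):M]=p$.
\item[(d)] If $K\subseteq M\subseteq F$ and $[F:M]=p^s$, then $\dim_F\operatorname{Der}_M(F)\le s$.
\item[(e)] If the bracket is nonzero, then $r\ge2$.
\end{enumerate}
\end{lemma}

\begin{proof}
Every element of $F$ has a central denominator: $a/b=ab^{p-1}/b^p$ with $b^p\in Z$. Hence the localization $P\otimes_ZK$ is all of $F$, and $\operatorname{rk}_Z(P)=[F:K]$. Since $K\supseteq\Bbbk(x_1^p,\dots,x_n^p)$, the degree $[F:K]$ divides $p^n$. This is (a).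

For (b), the last two sets agree because $\{-,u\}$ is a $\Bbbk$-linear derivation of $F$, determined by its values on the $x_i$; and they contain $K$ by the quotient rule. If $u=a/b$ commutes with $F$, then so does $ab^{p-1}=ub^p$, so $ab^{p-1}\in Z$ and $u\in K$.

In (c), the degree $[M':M]>1$ divides $p^r$. Also $b^p\in K\subseteq M$, so $[M(b):M]\le p$. For (d), adjoin elements one at a time: by (c), $F=M(b_1,\dots,b_s)$, and the $F$-linear map $\operatorname{Der}_M(F)\to F^s$, $\theta\mapsto(\theta(b_1),\dots,\theta(b_s))$, is injective. For (e), let $\{a,b\}\ne0$. Then $a\notin K$. The kernel of $\{a,-\}$ contains $K(a)$ but not $b$, so $K\subsetneq K(a)\subsetneq F$, and (c) gives $[F:K]\ge p^2$.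
\end{proof}

\section{The counterexample}\label{sec:counter}

The mechanism is visible for $n=3$, although the inequality does not yet fail there. Let $P=\Bbbk[x_1,x_2,y]$ be as in Theorem~\ref{thm:A}. Then $\{y,x_i^{-1}\}=-x_i^{-2}x_i^2=-1$ for $i=1,2$, so $c=x_1^{-1}-x_2^{-1}$ lies in $K$. The variable $x_2$ thus already belongs to $K(x_1)$ and contributes nothing to the rank. It does contribute a new log-ozone derivation: $\delta_{x_1}(y)=x_1$ while $\delta_{x_2}(y)=x_2$. The eigenvector argument of the introduction breaks down concretely. The normal elements $x_1^{p-1}$, $x_2^{p-1}$, $1$ have three distinct log-ozone derivations, sending $y$ to $-x_1$, $-x_2$, $0$, yet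
\[
x_1^{-p}\cdot x_1^{p-1}-x_2^{-p}\cdot x_2^{p-1}-c\cdot1=0
\]
is a linear relation between them with coefficients in $K$. Each further variable repeats the effect.

\begin{proposition}\label{prop:counter}
The algebra $P$ of Theorem~\ref{thm:A} is a graded polynomial Poisson algebra with $\operatorname{rk}_Z(P)=p^2$, and $\operatorname{Loz}(P)$ contains the $p^{n-1}$ distinct derivations $\big(\sum_ie_ix_i\big)\partial_y$, $e\in\mathbb F_p^{\,m}$.
\end{proposition}

\begin{proof}
Put $D=\sum_ix_i^2\partial_i$. By \eqref{eq:bider} the bracket is $\{a,b\}=\partial_y(a)D(b)-D(a)\partial_y(b)$, which is homogeneous of degree $0$. In Lemma~\ref{lem:jacobi}, $J$ vanishes on triples of $x$'s, and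
\[
J(y,x_i,x_j)=\{y,\{x_i,x_j\}\}+\{x_i,\{x_j,y\}\}+\{x_j,\{y,x_i\}\}=0-\{x_i,x_j^2\}+\{x_j,x_i^2\}=0 .
\]

Let $u_i=1/x_i\in F$. Then $\{x_j,u_i\}=0$ and $\{y,u_i\}=D(u_i)=-1$, so $u_i-u_1\in K$ by Lemma~\ref{lem:fields}(b). The field
\[
K'=\Bbbk(x_1^p,\dots,x_m^p,\,y^p,\,u_2-u_1,\dots,u_m-u_1)
\]
is contained in $K$. Moreover $F=K'(u_1,y)$ and $u_1^p,y^p\in K'$, so $[F:K]\le[F:K']\le p^2$. The bracket is nonzero, so Lemma~\ref{lem:fields}(a),(e) give $\operatorname{rk}_Z(P)=p^2$.

Finally, $\{a,x_i\}=\partial_y(a)x_i^2$, so $x_i$ is normal with $\delta_{x_i}=x_i\partial_y$. For integers $0\le e_i<p$, the normal element $\prod_ix_i^{e_i}$ has log-ozone derivation $\big(\sum_ie_ix_i\big)\partial_y$, and these derivations take distinct values on $y$.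
\end{proof}

Since $p^{n-1}>p^2$ for $n\ge4$, the question has a negative answer. The equality $|\operatorname{Loz}(P)|=p^{n-1}$ is proved at the end of Section~\ref{sec:nilpotent}.

\begin{remark}\label{rem:ungraded}
Without homogeneity the inequality fails already in two variables. Let $a_1,a_2,a_3\in\Bbbk$ be distinct, $h=\prod_i(x-a_i)$, and $\{y,x\}=h$ on $\Bbbk[x,y]$. The rank is at most $p^2$, while $\delta_{x-a_i}=\frac{h}{x-a_i}\,\partial_y$, and the polynomials $h/(x-a_i)$ are linearly independent (evaluate at $a_j$); so $|\operatorname{Loz}|\ge p^3$. Theorem~\ref{thm:A} realizes the same partial fractions with a homogeneous bracket: $x_i=1/(u_1-c_i)$, where the poles $c_i=u_1-u_i$ are now distinct elements of $K$ and each costs one variable.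
\end{remark}

\section{Normal elements}\label{sec:normal}

Let $P$ be any graded polynomial Poisson algebra. If $f,g$ are normal, the Leibniz rule shows that $fg$ is normal with $\delta_{fg}=\delta_f+\delta_g$. Also $\delta_1=0$ and $p\,\delta_f=0$, so $-\delta_f=\delta_{f^{p-1}}$. Hence the set $\{\delta_f\}$ is already a group, $\operatorname{Loz}(P)=\{\delta_f\}$, and it is a vector space over $\mathbb F_p$. The formula $f^{-1}\{-,f\}$ extends $\delta_f$ to a derivation of $F$ that vanishes on $K$.

The grading enters through Lemmas~\ref{lem:homog} and~\ref{lem:commute}. The first places $\operatorname{Loz}(P)$ inside the endomorphisms of a finite-dimensional space. A derivation $\theta$ has \emph{degree $0$} if $\theta(P_d)\subseteq P_d$ for all $d$; by the Leibniz rule it suffices that $\theta(P_1)\subseteq P_1$.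

\begin{lemma}\label{lem:homog}
If $f$ is normal, then $\delta_f$ has degree $0$, and every nonzero homogeneous component of $f$ is normal with log-ozone derivation $\delta_f$. So every element of $\operatorname{Loz}(P)$ is $\delta_f$ with $f$ homogeneous, and is determined by its restriction to $P_1$.
\end{lemma}

\begin{proof}
Let $t_i=\delta_f(x_i)$, so $\{x_i,f\}=t_if$, and suppose $t_i\ne0$. Let $f$ have lowest and highest degrees $\alpha\le\beta$, and $t_i$ have lowest and highest degrees $\epsilon'\le\epsilon$. The components of $\{x_i,f\}$ have degrees in $[\alpha+1,\beta+1]$, while $t_if$ has nonzero components in degrees $\epsilon'+\alpha$ and $\epsilon+\beta$, since $P$ is a domain. Thus $1\le\epsilon'\le\epsilon\le1$, and $t_i\in P_1$. Comparing components of degree $d+1$ gives $\{x_i,f_d\}=t_if_d$, whence $\{a,f_d\}=\sum_i\partial_i(a)\,t_if_d=\delta_f(a)f_d$ for all $a\in P$. The last claim holds because a $\Bbbk$-linear derivation is determined by its values on the $x_i$.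
\end{proof}

\begin{lemma}\label{lem:factors}
Let $f=\gamma\prod_iq_i^{e_i}$ be normal, with $\gamma\in\Bbbk^\times$ and the $q_i$ pairwise non-associate irreducibles. If $p\nmid e_i$, then $q_i$ is normal, and $\delta_f=\sum_{p\nmid e_i}e_i\delta_{q_i}$. Hence $\operatorname{Loz}(P)$ is generated by the $\delta_q$ with $q$ homogeneous, irreducible and normal.
\end{lemma}

\begin{proof}
We have $\delta_f(a)=\sum_{p\nmid e_i}e_i\{a,q_i\}/q_i$ in $F$. Multiply by $Q=\prod_{p\nmid e_i}q_i$ and reduce modulo $q_j$, where $p\nmid e_j$: all terms but one vanish, and $q_j$ divides $e_j\{a,q_j\}\,Q/q_j$. As $q_j$ is prime and does not divide $e_jQ/q_j$, it divides $\{a,q_j\}$. The last claim follows from Lemma~\ref{lem:homog}, since factors of a homogeneous polynomial are homogeneous.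
\end{proof}

\begin{lemma}\label{lem:commute}
If $f,g$ are homogeneous and normal, then $\{g,f\}=c\,gf$ with $c\in\Bbbk$; that is, $\delta_f(g)=cg$. Moreover $\delta_f\delta_g=\delta_g\delta_f$.
\end{lemma}

\begin{proof}
Let $q,q'$ be homogeneous, irreducible and normal. If they are associate, then $\{q,q'\}=0$. Otherwise $\{q,q'\}\in qP\cap q'P=qq'P$, and it is homogeneous of the same degree as $qq'$, so $\{q,q'\}\in\Bbbk\,qq'$. For $g=\gamma\prod q_i^{e_i}$ and $f=\gamma'\prod q_j'^{\,e'_j}$, the Leibniz rule gives $\{g,f\}/(gf)=\sum e_ie'_j\{q_i,q'_j\}/(q_iq'_j)$. Only terms with $p\nmid e_ie'_j$ survive, and in these $q_i,q'_j$ are normal by Lemma~\ref{lem:factors}; so the sum lies in $\Bbbk$.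

For the second claim, the Jacobi identity gives $\{a,\{g,f\}\}=\{\{a,g\},f\}-\{\{a,f\},g\}$. The left side is $c\{a,gf\}=c\,gf\big(\delta_g(a)+\delta_f(a)\big)$. On the right,
\begin{align*}
\{\{a,g\},f\}&=\{g\,\delta_g(a),f\}=c\,gf\,\delta_g(a)+gf\,\delta_f\delta_g(a),\\
\{\{a,f\},g\}&=\{f\,\delta_f(a),g\}=-c\,gf\,\delta_f(a)+gf\,\delta_g\delta_f(a).
\end{align*}
Subtracting and comparing with the left side leaves $gf\,(\delta_f\delta_g-\delta_g\delta_f)(a)=0$.
\end{proof}

We shall twice need to pass from eigenvalues on $P_1$ to eigenvalues on $P_d$.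

\begin{lemma}\label{lem:eigen}
Let $\Bbbk$ be algebraically closed and let $\theta$ be a derivation of degree $0$ of $P$ with eigenvalues $\lambda_1,\dots,\lambda_n$ on $P_1$. Then every eigenvalue of $\theta$ on $P_d$ equals $\sum_im_i\lambda_i$ for some integers $m_i\ge0$ with $\sum_im_i=d$.
\end{lemma}

\begin{proof}
Choose a basis $y_1,\dots,y_n$ of $P_1$ with $\theta(y_i)\in\lambda_iy_i+\sum_{j<i}\Bbbk y_j$. Then $\theta\big(\prod y_i^{m_i}\big)$ equals $\big(\sum m_i\lambda_i\big)\prod y_i^{m_i}$ plus a combination of monomials in which one $y_i$ is replaced by a $y_j$ with $j<i$. This replacement lowers $\sum_ii\,m_i$, so $\theta$ is triangular in the monomial basis of $P_d$ ordered by that quantity.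
\end{proof}

Finally we extend scalars. Let $\overline\Bbbk$ be an algebraic closure of $\Bbbk$ and $\overline P=P\otimes_\Bbbk\overline\Bbbk$, with the bracket extended bilinearly.

\begin{lemma}\label{lem:basechange}
The rank of $\overline P$ over $Z(\overline P)$ equals the rank of $P$ over $Z(P)$. Normal elements of $P$ are normal in $\overline P$, and extending derivations $\overline\Bbbk$-linearly embeds $\operatorname{Loz}(P)$ in $\operatorname{Loz}(\overline P)$.
\end{lemma}

\begin{proof}
The center is the kernel of the linear map $a\mapsto(\{x_i,a\})_i$, and kernels commute with extension of the ground field, so $Z(\overline P)=Z\otimes_\Bbbk\overline\Bbbk$ and $\overline P=P\otimes_ZZ(\overline P)$. With $\overline K=\operatorname{Frac}Z(\overline P)\supseteq K$ we get $\overline P\otimes_{Z(\overline P)}\overline K=(P\otimes_ZK)\otimes_K\overline K$, so the ranks agree. The identity $\{a,f\}=\delta_f(a)f$ extends by linearity from $a\in P$ to $a\in\overline P$.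
\end{proof}

\section{Weights and the quotient $\operatorname{Loz}(P)/N$}\label{sec:weights}

In this section and the next, $G=\operatorname{Loz}(P)$, $\mathcal H$ is the set of homogeneous normal elements of $P$, so that $G=\{\delta_f:f\in\mathcal H\}$, and $N$ is the set of elements of $G$ that are nilpotent on $P_1$. We need eigenvalues, so we let $G$ act on $\overline P$ and put
\[
V=\overline P_1,\qquad F=\operatorname{Frac}\overline P,\qquad K=\operatorname{Frac}Z(\overline P).
\]
By Lemma~\ref{lem:basechange}, still $[F:K]=p^r=\operatorname{rk}_{Z(P)}(P)$. We keep the group $G$ of $P$ itself, because the statements of Theorem~\ref{thm:B} refer to $N\subseteq\operatorname{Loz}(P)$. An element of $G$ is nilpotent on $P_1$ if and only if it is nilpotent on $V$.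

Recall two facts about a commuting family of operators on a finite-dimensional vector space over an algebraically closed field: the family is simultaneously triangularizable, and the space is a direct sum of nonzero stable subspaces on each of which every member has a single eigenvalue. (For an infinite family, apply both facts to a basis of its span.) By Lemmas~\ref{lem:homog} and~\ref{lem:commute} this applies to $G$ acting on $V$. Write $V=V_1\oplus\dots\oplus V_\nu$, and let $\chi_j(\delta)\in\overline\Bbbk$ be the eigenvalue of $\delta\in G$ on $V_j$. Triangularizing $G$ on $V_j$ yields a common eigenvector: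
\[
0\ne u_j\in V_j,\qquad\delta(u_j)=\chi_j(\delta)u_j\quad\text{for all }\delta\in G .
\]
In particular the \emph{weight} $\chi_j\colon G\to\overline\Bbbk$ is additive. An element $\delta$ is nilpotent on $V$ if and only if all its eigenvalues vanish, so $N=\bigcap_j\ker\chi_j$. Thus $N$ is a subgroup, and $(\chi_1,\dots,\chi_\nu)$ embeds $G/N$ in $\overline\Bbbk^{\,\nu}$.

The vectors $u_j$ repair the eigenvector argument. The eigenvalue of $\{u_j,-\}$ on $f$ is $\delta_f(u_j)$, a scalar multiple of $u_j$, and dividing by $u_j$ leaves a scalar. So define derivations of $F$, vanishing on $K$, by $T_j=u_j^{-1}\{u_j,-\}$. For $f\in\mathcal H$,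
\begin{equation}\label{eq:Tj}
T_j(f)=u_j^{-1}\delta_f(u_j)f=\chi_j(\delta_f)\,f .
\end{equation}
The price is that these scalars see only the class of $\delta_f$ in $G/N$.

\begin{proposition}\label{prop:GN}
We have $|G/N|\le p^r$, and $|G/N|\le p^{r-2}$ if $N\ne0$.
\end{proposition}

\begin{proof}
Let $F_0=\bigcap_j\ker T_j$, a subfield of $F$ containing $K$; the $T_j$ are $F_0$-linear. Choose for each class in $G/N$ one $f\in\mathcal H$ with $\delta_f$ in that class. We claim that the chosen elements are linearly independent over $F_0$. Otherwise take a relation $\sum_{i=1}^kb_if_i=0$ with $0\ne b_i\in F_0$ and $k$ minimal; $k\ge2$ since $f_1\ne0$. There is $j$ with $\chi_j(\delta_{f_1})\ne\chi_j(\delta_{f_2})$. Applying $T_j-\chi_j(\delta_{f_1})$ and using \eqref{eq:Tj} gives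
\[
\sum_{i=2}^kb_i\big(\chi_j(\delta_{f_i})-\chi_j(\delta_{f_1})\big)f_i=0 ,
\]
a shorter relation with coefficients in $F_0\supseteq\overline\Bbbk$ and with nonzero coefficient of $f_2$. This contradiction proves the claim.

To locate where the independence takes place, let $L=K(\mathcal H)$ and $L_0=L\cap F_0$, so that
\[
K\subseteq L_0\subseteq L\subseteq F .
\]
The chosen elements lie in $L$ and are independent over $L_0$, so $|G/N|\le[L:L_0]\le p^r$.

Now let $N\ne0$ and take $f\in\mathcal H$ with $0\ne\delta_f\in N$. This one element makes both outer steps of the tower proper. By \eqref{eq:Tj}, $T_j(f)=0$ for all $j$, so $f\in L_0$; and $f\notin K$ because $\delta_f\ne0$. So $L_0\ne K$. Next, for $g\in\mathcal H$ we have $\delta_f(g)=cg$ by Lemma~\ref{lem:commute}, and $c=0$ by Lemma~\ref{lem:eigen}, since all eigenvalues of $\delta_f$ on $V$ vanish. So the kernel of $\delta_f$ on $F$ contains $K$ and $\mathcal H$, hence $L$, and $L\ne F$ because $\delta_f\ne0$. By Lemma~\ref{lem:fields}(c),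
\[
p^r=[F:L]\,[L:L_0]\,[L_0:K]\ge p\cdot|G/N|\cdot p .\qedhere
\]
\end{proof}

The two examples met so far are the extreme cases. In Example~\ref{ex:plane} the variables are normal, so every $\delta\in G$ is diagonal in the basis $x_1,x_2$ by Lemma~\ref{lem:commute}; hence $N=0$ and $|G|=p^2$. One may take $u_j=x_j$, and then $T_1=c\,x_2\partial_2$, $T_2=-c\,x_1\partial_1$, and the tower reads $K=L_0\subsetneq L=F$. For the algebra of Theorem~\ref{thm:A}, $0\ne\delta_{x_1}\in N$ and $r=2$, so the three steps have degrees $p,1,p$ and $L_0=L=K(x_1)$.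

\section{Powers of derivations and the subgroup $N$}\label{sec:nilpotent}

For $\delta_f\in N$ no scalar eigenvalue is available, and we must control the eigenvalue $t=\delta_f(\xi)\in V$ of $D=\{\xi,-\}$ on $f$, for a linear form $\xi$. The source of equations for $t$ is special to characteristic $p$. By the Leibniz formula $D^p(ab)=\sum_k\binom pkD^k(a)D^{p-k}(b)$, the power $D^p$ is again a derivation. So $D,D^p,D^{p^2},\dots$ lie in a finite-dimensional space of derivations and satisfy a linear relation. To evaluate that relation on $f$ we need the eigenvalue of $D^{p^j}$ on $f$. If $\Delta f=\tau f$, then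
\[
\Delta^2f=(\Delta\tau+\tau^2)f,\qquad\Delta^3f=(\Delta^2\tau+3\tau\Delta\tau+\tau^3)f ,
\]
and for $p=2$ and $p=3$ respectively only the two extreme terms remain. This is the general pattern.

\begin{lemma}\label{lem:power}
Let $\Delta$ be a derivation of a field of characteristic $p$ and $\Delta f=\tau f$. Then $\Delta^pf=(\Delta^{p-1}\tau+\tau^p)f$. Consequently, if $D$ is a derivation and $Df=tf$, then $D^{p^j}f=t_jf$ for all $j\ge0$, where
\begin{equation}\label{eq:tj}
t_j=\sum_{l=0}^{j}\big(D^{p^{j-l}-1}t\big)^{p^l}.
\end{equation}
\end{lemma}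

\begin{proof}
We claim that $\Delta^kf=f\sum_{\mathcal B}\prod_{B\in\mathcal B}\Delta^{|B|-1}\tau$, the sum running over the partitions $\mathcal B$ of the set $\{1,\dots,k\}$ into blocks $B$. For $k=1$ this is the hypothesis. Apply $\Delta$ to the term of $\mathcal B$ by the Leibniz rule. Differentiating $f$ multiplies by $\tau$, which gives the term of $\mathcal B$ with the new block $\{k+1\}$; differentiating the factor of $B$ gives the term of $\mathcal B$ with $k+1$ added to $B$. Each partition of $\{1,\dots,k+1\}$ arises once in this way, which proves the claim.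

Let $k=p$ and let $\mathbb Z/p$ act on partitions by rotating $\{1,\dots,p\}$. The term of $\mathcal B$ depends only on the block sizes, so an orbit of size $p$ contributes $0$. In a fixed partition the blocks are permuted transitively, so they have a common size dividing $p$. The fixed partitions are therefore the one with a single block, contributing $\Delta^{p-1}\tau$, and the one with $p$ singletons, contributing $\tau^p$.

Formula \eqref{eq:tj} reads $t_0=t$ for $j=0$. Assume it for $j$ and apply the first part to $\Delta=D^{p^j}$: the eigenvalue of $D^{p^{j+1}}$ on $f$ is $D^{p^j(p-1)}t_j+t_j^p$. The terms of $t_j$ with $l\ge1$ are $p$-th powers and are killed by $D$, so $D^{p^j(p-1)}t_j=D^{p^{j+1}-p^j}D^{p^j-1}t=D^{p^{j+1}-1}t$, the term $l=0$ of $t_{j+1}$. Since Frobenius is additive, $t_j^p$ is the sum of the terms $l=1,\dots,j+1$ of $t_{j+1}$.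
\end{proof}

\begin{example}\label{ex:wilson}
For the algebra of Theorem~\ref{thm:A} take $\xi=y$, so $D=\sum_ix_i^2\partial_i$. Then $D^kx_i=k!\,x_i^{k+1}$ and $Dy=0$. The derivation $D^p$ kills all variables, so the linear relation is $D^p=0$. Let $f$ be normal in $\overline P$ and $t=\delta_f(y)=\sum_ia_ix_i+by$. Lemma~\ref{lem:power} and $(p-1)!=-1$ in $\mathbb F_p$ give
\[
0=D^{p-1}t+t^p=\sum_i(a_i^p-a_i)x_i^p+b^py^p .
\]
So $b=0$ and $a_i\in\mathbb F_p$, which leaves exactly the $p^{n-1}$ values found in Proposition~\ref{prop:counter}. The equations are monic in the coefficients of $t$ because the $p$-th powers of independent linear forms are independent. The general proof has the same shape.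
\end{example}

\begin{proposition}\label{prop:N}
If $N\ne0$, then $|N|\le p^{(r-1)(n-1)}$.
\end{proposition}

\begin{proof}
Every finite subset of the $\mathbb F_p$-vector space $N$ generates a finite subgroup, so it suffices to bound $|N'|$ for each finite subgroup $0\ne N'\subseteq N$.

\emph{Coordinates on $N'$.} For $0\ne\delta\in N'$ the kernel of $\delta$ on $V$ is a proper subspace (Lemma~\ref{lem:homog}). A vector space over the infinite field $\overline\Bbbk$ is not a finite union of proper subspaces, so there is $\xi\in V$ with $\delta(\xi)\ne0$ for all $0\ne\delta\in N'$. Thus the additive map $\delta\mapsto\delta(\xi)$ is injective on $N'$. Its image lies in $W=\sum_{\delta\in N'}\delta(V)$. Triangularize $N'$ simultaneously; the diagonal entries vanish by nilpotency, so $W$ lies in a hyperplane and $d=\dim W\le n-1$. Let $v_1,\dots,v_d$ be a basis of $W$.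

\emph{The linear relation.} Let $D=\{\xi,-\}$, a derivation of $F$ that preserves $\overline P$. If $f\in\mathcal H$ and $0\ne\delta_f\in N'$, then $Df=\delta_f(\xi)f\ne0$, so $\xi\notin K$ and $[F:K(\xi)]=p^{r-1}$ by Lemma~\ref{lem:fields}(c). Since $D$ kills $K$ and $\xi$, the $r$ derivations $D,D^p,\dots,D^{p^{r-1}}$ lie in $\operatorname{Der}_{K(\xi)}(F)$, which has dimension at most $r-1$ by Lemma~\ref{lem:fields}(d). Clearing denominators in a dependence relation, we obtain
\begin{equation}\label{eq:relation}
\sum_{j=0}^sh_jD^{p^j}=0,\qquad h_j\in\overline P,\quad h_s\ne0,\quad s\le r-1 .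
\end{equation}

\emph{Equations for the coordinates.} Let $f\in\mathcal H$ with $\delta_f\in N'$ and write $t=\delta_f(\xi)=\sum_ia_iv_i$ with $a_i\in\overline\Bbbk$. Applying \eqref{eq:relation} to $f$ gives $\sum_jh_jt_j=0$. Substitute \eqref{eq:tj}; since $D$ is $\overline\Bbbk$-linear and Frobenius is additive,
\[
0=\sum_{l=0}^s\sum_{i=1}^da_i^{p^l}c_{i,l},\qquad c_{i,l}=\sum_{j=l}^sh_j\big(D^{p^{j-l}-1}v_i\big)^{p^l}\in\overline P .
\]
The $c_{i,l}$ do not depend on $f$, and $c_{i,s}=h_sv_i^{p^s}$. The elements $c_{1,s},\dots,c_{d,s}$ are linearly independent over $\overline\Bbbk$: writing scalars as $p^s$-th powers, $\sum_i\beta_i^{p^s}c_{i,s}=h_s\big(\sum_i\beta_iv_i\big)^{p^s}$ vanishes only if all $\beta_i=0$. Choose $\overline\Bbbk$-linear functionals $\varphi_1,\dots,\varphi_d$ on $\overline P$ with $\varphi_k(c_{i,s})=1$ if $i=k$ and $0$ otherwise. Then $(a_1,\dots,a_d)$ is a common zero of the polynomials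
\[
\Phi_k=A_k^{p^s}+\sum_{l<s}\sum_{i=1}^d\varphi_k(c_{i,l})A_i^{p^l}\in\overline\Bbbk[A_1,\dots,A_d],\qquad k=1,\dots,d .
\]

\emph{Counting zeros.} In $R=\overline\Bbbk[A_1,\dots,A_d]/(\Phi_1,\dots,\Phi_d)$, a monomial divisible by some $A_k^{p^s}$ equals a polynomial of smaller total degree. By induction on the degree, $R$ is spanned by the monomials with all exponents less than $p^s$, so $\dim R\le p^{sd}$. Distinct common zeros give distinct maximal ideals of $R$, and by the Chinese remainder theorem evaluation at $M$ such zeros maps $R$ onto $\overline\Bbbk^{\,M}$; so $M\le p^{sd}$. As $\delta_f\mapsto(a_1,\dots,a_d)$ is injective, $|N'|\le p^{sd}\le p^{(r-1)(n-1)}$.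
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:B} and~\ref{thm:A}]
The statement on the rank is Lemma~\ref{lem:fields}(a). That $G=\{\delta_f\}$ is an elementary abelian $p$-group of commuting derivations of degree $0$, embedded in $\operatorname{End}_\Bbbk(P_1)$, was shown in Section~\ref{sec:normal}, and $N$ is a subgroup by Section~\ref{sec:weights}. Propositions~\ref{prop:GN} and~\ref{prop:N} show that $G$ is finite, and give (1) and the two inequalities in (2). Combining these two,
\[
|G|\le p^{\,r-2+(r-1)(n-1)}=p^{\,n(r-1)-1}.
\]
If $|N|\le p^2$, then $|G|\le p^r$ by (1) or by the first inequality in (2). If $r=2$, then (1) and (2) give $|G|\le\max(p^2,p^{n-1})$, which is $p^{n-1}$ for $n\ge3$.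

For the algebra of Theorem~\ref{thm:A} with $n\ge3$, this bound and Proposition~\ref{prop:counter} give $|G|=p^{n-1}$, which completes the proof of Theorem~\ref{thm:A}. So $G$ consists of the derivations $\big(\sum e_ix_i\big)\partial_y$. Each has square zero on $P_1$, so $G=N$. With $r=2$ we find $|G|=p^{-2}|N|\,p^2$ and $|N|=p^{(r-1)(n-1)}$: both inequalities in (2) are equalities.
\end{proof}

\section{At most three variables}\label{sec:three}

Theorem~\ref{thm:B} settles all cases with $n\le3$ except $n=r=3$, where it yields only $p^5$ against a rank of $p^3$. For this case we count generators instead: by Lemma~\ref{lem:factors} it is enough to place all $\delta_q$, with $q$ homogeneous, irreducible and normal, in the $\mathbb F_p$-span of three derivations.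

Let $n=3$. We use the dot and cross products on $P^3$; the identities
\begin{gather}
u\cdot(v\times w)=v\cdot(w\times u),\qquad(u\times v)\times w=(u\cdot w)v-(v\cdot w)u,\label{eq:triple}\\
(u\times v)\cdot(w\times z)=(u\cdot w)(v\cdot z)-(u\cdot z)(v\cdot w)\label{eq:binet}
\end{gather}
are polynomial identities with integer coefficients and hold over any commutative ring. Put $\mathbf x=(x_1,x_2,x_3)$, $\nabla a=(\partial_1a,\partial_2a,\partial_3a)$ and
\[
A=(\{x_2,x_3\},\{x_3,x_1\},\{x_1,x_2\}),\qquad g=A\cdot\mathbf x\in P_3 .
\]
Formula \eqref{eq:bider} becomes $\{a,b\}=A\cdot(\nabla a\times\nabla b)$. Normality of $q$ is a condition on $\nabla q\times A$, and the one tool for relating $\nabla q$ to $q$ is Euler's formula $\mathbf x\cdot\nabla q=dq$ for $q\in P_d$. Crossing with $\mathbf x$ brings it into play, and the cubic $g$ appears as the coefficient of $\nabla q$. For the algebra of Theorem~\ref{thm:A} with $x_3=y$, we have $A=(-x_2^2,x_1^2,0)$ and $g=x_1x_2(x_1-x_2)$; all three factors are normal, the last because $\{y,x_1-x_2\}=(x_1+x_2)(x_1-x_2)$.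

\begin{proposition}\label{prop:three}
If $\Bbbk$ is algebraically closed and $n=3$, then $|\operatorname{Loz}(P)|\le p^3$.
\end{proposition}

\begin{proof}
Let $q$ be homogeneous, irreducible and normal, of degree $d$.

\emph{Case $g\ne0$.} We show that $q$ divides $g$. By the first identity in \eqref{eq:triple}, $\{x_i,q\}$ is the $i$-th entry of $\nabla q\times A$. So $\nabla q\times A=q\,\mathbf t$ with $\mathbf t=(\delta_q(x_1),\delta_q(x_2),\delta_q(x_3))$. Taking the cross product with $\mathbf x$ and using the second identity in \eqref{eq:triple} and Euler's formula,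
\[
d\,q\,A-g\,\nabla q=q\;\mathbf t\times\mathbf x .
\]
Hence $q\mid g\,\partial_iq$ for all $i$. Suppose $q\nmid g$. Then $q\mid\partial_iq$, so $\partial_iq=0$ for all $i$ by degree, and every exponent occurring in $q$ is divisible by $p$. As every element of $\Bbbk$ is a $p$-th power, $q$ is a $p$-th power in $P$, contradicting irreducibility. So $q\mid g$. The nonzero cubic $g$ has at most three non-associate irreducible factors, and associates have the same log-ozone derivation. By Lemma~\ref{lem:factors}, $\operatorname{Loz}(P)$ is generated by at most three elements.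

\emph{Case $g=0$.} Now there may be many $q$, but the bracket has a simple form. We first write $A=\mathbf x\times B$ with $B=(B_1,B_2,B_3)\in P_1^3$; this is exactness of the Koszul complex of $x_1,x_2,x_3$, and it is seen directly as follows. Reducing $x_1A_1+x_2A_2+x_3A_3=0$ modulo $(x_1,x_2)$ shows $A_3\in(x_1,x_2)$, say $A_3=x_1B_2-x_2B_1$ with $B_1,B_2\in P_1$. Then $x_1(A_1+x_3B_2)+x_2(A_2-x_3B_1)=0$, so $A_1+x_3B_2=x_2B_3$ and $A_2-x_3B_1=-x_1B_3$ for some $B_3\in P_1$. These three equations say $A=\mathbf x\times B$. By \eqref{eq:binet},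
\[
\{a,b\}=(\mathbf x\times B)\cdot(\nabla a\times\nabla b)=E(a)v(b)-E(b)v(a),
\]
where $E=\mathbf x\cdot\nabla$ is the Euler derivation and $v=B\cdot\nabla$ is a derivation of degree $0$. Thus $\{x_i,q\}=x_iv(q)-d\,q\,v(x_i)$, and normality gives $q\mid x_iv(q)$ for all $i$. The prime $q$ cannot divide both $x_1$ and $x_2$, so $q\mid v(q)$, and $v(q)=\lambda q$ with $\lambda\in\Bbbk$ by degree. Therefore $\delta_q(x_i)=\lambda x_i-d\,v(x_i)$, that is, $\delta_q=\lambda E-dv$. Let $\lambda_1,\lambda_2,\lambda_3$ be the eigenvalues of $v$ on $P_1$. By Lemma~\ref{lem:eigen}, $\lambda=\sum m_i\lambda_i$ with integers $m_i\ge0$ and $\sum m_i=d$, so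
\[
\delta_q=\sum_{i=1}^3m_i(\lambda_iE-v).
\]
By Lemma~\ref{lem:factors}, $\operatorname{Loz}(P)$ lies in the $\mathbb F_p$-span of the three derivations $\lambda_iE-v$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $n\le3$. By Lemma~\ref{lem:basechange} we may assume that $\Bbbk$ is algebraically closed. If the bracket is zero, then $\operatorname{Loz}(P)=0$ and the inequality holds; by \eqref{eq:bider} this covers $n=1$. Otherwise $2\le r\le n$ by Lemma~\ref{lem:fields}. If $n=2$, then $r=2$, and Theorem~\ref{thm:B} gives $|\operatorname{Loz}(P)|\le p^2$ if $N=0$ and $|\operatorname{Loz}(P)|\le p$ if $N\ne0$. If $n=3$ and $r=2$, Theorem~\ref{thm:B} gives $|\operatorname{Loz}(P)|\le p^{n-1}=p^2$. If $n=r=3$, apply Proposition~\ref{prop:three}. For each $n\ge4$ the inequality fails for the algebra of Theorem~\ref{thm:A}.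
\end{proof}

\begin{example}\label{ex:r3}
The case $n=r=3$ occurs, with equality, whenever $\Bbbk\ne\mathbb F_p$. Let $w\in\Bbbk^3$ and $A=(w_1x_2x_3,\,w_2x_3x_1,\,w_3x_1x_2)$. The Jacobi identity holds by Lemma~\ref{lem:jacobi}, as $J(x_1,x_2,x_3)=\big(w_1(w_3-w_2)+w_2(w_1-w_3)+w_3(w_2-w_1)\big)x_1x_2x_3=0$. For $f=x_1^{e_1}x_2^{e_2}x_3^{e_3}$ we have $\{x_i,f\}=(e\times w)_i\,x_if$. Take $w_1=1$ and $w_2\notin\mathbb F_p$. Then no nonzero vector of $\mathbb F_p^{\,3}$ is proportional to $w$, so $e\times w=0$ only if $p$ divides all $e_i$. As in Example~\ref{ex:plane}, the center is $\Bbbk[x_1^p,x_2^p,x_3^p]$, the rank is $p^3$, and the monomials with $0\le e_i<p$ give $p^3$ distinct log-ozone derivations.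
\end{example}

\begin{thebibliography}{9}

\bibitem{CGWZ}
Kenneth Chan, Jason Gaddis, Robert Won, James J. Zhang,
\emph{Log-ozone groups and centers of polynomial Poisson algebras},
arXiv:2507.06940 (2025).

\end{thebibliography}
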